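\title{Contractible continua homeomorphic to their squares}

\begin{abstract}
We count, up to homeomorphism, the contractible continua $X$ with $X\times X\cong X$. There are exactly $\mathfrak c=2^{\aleph_0}$ of them, and exactly $\mathfrak c$ of them are Peano continua. By a theorem of van Mill only two are absolute retracts. We show that each of the three remaining classes (locally contractible but not an absolute retract, Peano but not locally contractible, not Peano) has exactly $\mathfrak c$ members. The examples are infinite powers of products of cones built from mod $p$ Moore spaces, where $p$ runs through a set of primes, and this set is recovered from the space by \v{C}ech cohomology with coefficients in the prime fields.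
\end{abstract}

\section{Introduction}

A \emph{compactum} is a compact metrizable space, a \emph{continuum} is a nonempty connected compactum, and a \emph{Peano continuum} is a locally connected continuum. A space $X$ is \emph{homeomorphic to its square} if $X\times X\cong X$. We write $A^\omega$ for the product of countably infinitely many copies of $A$, with coordinates indexed by $1,2,\dots$, and $Q=[0,1]^\omega$ for the Hilbert cube. A nonempty compactum is an \emph{absolute retract} (AR) if it is a retract of every metrizable space that contains it as a closed subset. A space $X$ is \emph{locally contractible} if every neighborhood $U$ of every point $x$ contains a neighborhood $V$ of $x$ such that the inclusion $V\hookrightarrow U$ is homotopic to a constant map; we then say that $V$ \emph{contracts in} $U$.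

Every infinite power $A^\omega$ is homeomorphic to its square, and it is a contractible continuum when $A$ is. So examples are easy to write down, and the issue is how many different spaces one obtains. Among absolute retracts the answer is two.

\begin{theorem}[van Mill]\label{thm:vanmill}
A compact metrizable absolute retract homeomorphic to its square is a single point or is homeomorphic to the Hilbert cube.
\end{theorem}

This theorem shows how much an infinite power forgets. Let $A=([-1,1]\times\{0\})\cup(\{0\}\times[0,1])$ be the triod. It is a retract of the rectangle $[-1,1]\times[0,1]$: send $(x,y)$ to $(x-y,0)$ if $x\ge y$, to $(x+y,0)$ if $-x\ge y$, and to $(0,y-|x|)$ if $|x|\le y$. Hence $A^\omega$ is homeomorphic to a retract of $Q$, so it is an AR (Lemma~\ref{lem:AR}), and Theorem~\ref{thm:vanmill} gives $A^\omega\cong Q$. The branch point of the triod leaves no trace.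

Absolute retracts are contractible, and it is natural to ask what happens under this weaker hypothesis. Borsuk showed that there is a contractible and locally contractible continuum $Y$ which is not an AR. Its power $Y^\omega$ retracts onto a copy of $Y$, so it is neither a point nor $Q$, and there is at least a third space. The following question is posed by Dud\'ak and Vejnar~\cite{DV}.

\medskip
\noindent\textbf{Question.} Up to homeomorphism, how many contractible continua are homeomorphic to their squares? How many contractible Peano continua are?
\medskip

All homotopy invariants of a contractible space are trivial, and the triod shows that local geometric features may vanish in the power. One might therefore expect a short list. The answer is the largest conceivable one.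

\begin{theorem}\label{thm:main}
Up to homeomorphism there are exactly $\mathfrak c=2^{\aleph_0}$ contractible continua homeomorphic to their squares, and exactly $\mathfrak c$ contractible Peano continua homeomorphic to their squares.
\end{theorem}

\begin{theorem}\label{thm:classes}
The contractible continua $X$ with $X\cong X\times X$ split into four disjoint classes, with the following numbers of homeomorphism types:
\begin{itemize}
\item[(1)] absolute retracts: exactly $2$, the point and the Hilbert cube;
\item[(2)] locally contractible but not absolute retracts: exactly $\mathfrak c$;
\item[(3)] Peano but not locally contractible: exactly $\mathfrak c$;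
\item[(4)] not Peano: exactly $\mathfrak c$.
\end{itemize}
Moreover, each of the classes \emph{(2)--(4)} contains $\mathfrak c$ pairwise non-homeomorphic spaces that satisfy $X\cong X^\omega$.
\end{theorem}

No set-theoretic assumption beyond ZFC is used. The upper bound is a routine count, and the work lies in the lower bounds. To each prime $p$ we attach a contractible continuum with a defect that is seen by cohomology with coefficients in $\mathbb Z/p$ and by no other prime field. For a set $P$ of primes we multiply the continua for $p\in P$ and take the infinite power. A defect of a factor survives in the product because factors are retracts, and the product acquires no defect at a new prime because of the K\"unneth formula. Hence $P$ is a topological invariant of the power. In Sections~\ref{sec:wedge} and~\ref{sec:primes} the defect sits at a single point; this proves Theorem~\ref{thm:main} and yields the classes (3) and (4). Local contractibility excludes such defects, so for class (2) we use a torsion variant of Borsuk's construction (Section~\ref{sec:B}), whose defect appears in unboundedly many degrees around a compact set (Section~\ref{sec:tame}).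

\section{Tools}\label{sec:tools}

\subsection{Local properties and absolute retracts}

A \emph{neighborhood} of $x$ is a set containing $x$ in its interior. The point $x$ has \emph{arbitrarily small} neighborhoods of some kind if every neighborhood of $x$ contains one of that kind. A space is locally connected if and only if every point has arbitrarily small connected neighborhoods, if and only if the components of its open sets are open.

\begin{lemma}\label{lem:AR}
\begin{itemize}
\item[(a)] There are at most $\mathfrak c$ compacta up to homeomorphism.
\item[(b)] A compactum is an AR if and only if it is homeomorphic to a retract of $Q$.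
\item[(c)] An AR is a contractible, locally contractible continuum, and a locally contractible space is locally connected.
\end{itemize}
\end{lemma}

\begin{proof}
Every compactum embeds in $Q$ as a closed subset. Since $Q$ has a countable base, it has at most $\mathfrak c$ open sets and at most $\mathfrak c$ closed sets; this proves (a). An AR embedded in $Q$ is a retract of $Q$ by definition. Conversely, let $r\colon Q\to X$ be a retraction and let $X$ be closed in a metrizable space $Z$. The Tietze theorem, applied in each coordinate, extends the inclusion $X\to Q$ to a map $f\colon Z\to Q$, and $rf$ retracts $Z$ onto $X$. This proves (b).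

For (c), let $r\colon Q\to X$ be a retraction and $U$ a neighborhood of $x$ in $X$. Then $r^{-1}(U)$ contains a convex neighborhood $G$ of $x$ in $Q$, and the homotopy $y\mapsto r((1-s)y+sx)$ contracts $G\cap X$ in $U$. For $U=X$ and $G=Q$ this is a contraction of $X$. Finally, let $U$ be open in a locally contractible space, $x\in U$, and let a neighborhood $V$ of $x$ contract in $U$. The tracks of the homotopy join all points of $V$ to one point inside $U$, so $V$ lies in the component of $x$ in $U$. Thus components of open sets are open.
\end{proof}

A \emph{compact polyhedron} is a space homeomorphic to a finite simplicial complex. After a subdivision, a given point $x$ is a vertex, and the closed stars of $x$ in iterated barycentric subdivisions are arbitrarily small compact neighborhoods of $x$. Each of them contracts in itself to $x$ along straight segments, with $x$ fixed. We call them \emph{stars} of $x$. In particular, compact polyhedra are locally contractible. A union of closed cells $\sigma_1\times\dots\times\sigma_k$ in a finite product of finite simplicial complexes is again a compact polyhedron, of dimension at most the sum of the dimensions of the factors.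

\subsection{Cohomology}

Throughout, $p$ and $q$ denote primes, and $H^*$ is \v{C}ech cohomology (equivalently Alexander--Spanier or sheaf cohomology) of compacta and compact pairs with coefficients in a field $\mathbb Z/q$, which is omitted from the notation when it is understood. We use the following standard facts; see \cite[Ch.~6]{Spanier} and \cite[Ch.~II, in particular \S\S 12, 15]{Bredon}.
\begin{itemize}
\item[(H1)] Homotopic maps induce the same homomorphism, and a compact pair $(X,A)$ has an exact sequence $\cdots\to H^{n-1}(A)\to H^n(X,A)\to H^n(X)\to H^n(A)\to\cdots$.
\item[(H2)] On compact polyhedra $H^*$ agrees with singular cohomology.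
\item[(H3)] $H^n(X)=0$ if $n$ exceeds the covering dimension of $X$. This applies, for $n>d$, to every compact subset of a $d$-dimensional compact polyhedron.
\item[(H4)] (Continuity) $H^n(\varprojlim X_m)\cong\varinjlim H^n(X_m)$ for an inverse sequence of compacta.
\item[(H5)] (Mayer--Vietoris) For compact subsets $A,A'$ of a compactum the sequence $\cdots\to H^{n-1}(A\cap A')\to H^n(A\cup A')\to H^n(A)\oplus H^n(A')\to H^n(A\cap A')\to\cdots$ is exact.
\item[(H6)] $H^n(X,A)\cong H^n_c(X\setminus A)$, the cohomology with compact supports of the locally compact space $X\setminus A$; and $H^n_c$ of a topological sum is the direct sum of the groups $H^n_c$ of the summands.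
\item[(H7)] (K\"unneth) $H^*((X,A)\times(Y,B))\cong H^*(X,A)\otimes H^*(Y,B)$ as graded vector spaces, where $(X,A)\times(Y,B)=(X\times Y,\ A\times Y\cup X\times B)$. The complement of the subspace in this pair is $(X\setminus A)\times(Y\setminus B)$.
\end{itemize}
All nonvanishing statements in this paper come from one observation.
\begin{itemize}
\item[(R)] Let $A\subset K\subset U$ with $A$ and $K$ compacta and $A$ a retract of $U$. Then $H^n(A)\ne0$ implies $H^n(K)\neq0$.
\end{itemize}
Indeed, if $\rho\colon U\to A$ is the retraction, then $A\hookrightarrow K\xrightarrow{\rho|K}A$ is the identity, so $(\rho|K)^*\colon H^n(A)\to H^n(K)$ is injective.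

A compactum $K$ is \emph{$q$-acyclic} if $H^n(K;\mathbb Z/q)=0$ for all $n\ge1$. There is no condition in degree $0$, so $K$ may be disconnected. Contractible compacta are $q$-acyclic by (H1), and a finite product of $q$-acyclic compacta is $q$-acyclic by (H7). A compactum is \emph{locally $q$-acyclic} if every point has arbitrarily small compact $q$-acyclic neighborhoods. This topological property is our first invariant. Compact polyhedra have it for every $q$, by their stars.

\subsection{Cones and products}

Cones make a space contractible without changing it near the base. For a nonempty compactum $A$ let $C(A)=A\times[0,1]/A\times\{1\}$. Points other than the apex are written $(a,\tau)$ with $\tau<1$; they form the open subspace $A\times[0,1)$, and $A$ is identified with $A\times\{0\}$. For $0\le\sigma<1$ the \emph{subcone} $C^{\ge\sigma}(A)$ is the image of $A\times[\sigma,1]$. The cone over a compact polyhedron of dimension $d$ is a compact polyhedron of dimension $d+1$.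

\begin{lemma}\label{lem:cone}
Let $A$ be a nonempty compactum. Then $C(A)$ is a contractible continuum, and the subcones are arbitrarily small compact contractible neighborhoods of the apex. If $A$ is locally connected, locally contractible, or locally $q$-acyclic, then so is $C(A)$.
\end{lemma}

\begin{proof}
Take $A\subset Q$. The map $(a,\tau)\mapsto((1-\tau)a,\tau)$ induces a continuous injection of the compact space $C(A)$ into $Q\times[0,1]$, hence an embedding, so $C(A)$ is metrizable. In this model $C^{\ge\sigma}(A)$ is the part of $C(A)$ in $\{(u,\tau):\tau\ge\sigma,\ u_i\le1-\sigma\ \text{for all }i\}$, and these sets shrink to the apex $(0,1)$ as $\sigma\to1$. Each subcone, including $C(A)=C^{\ge0}(A)$, is a union of segments ending at the apex and contracts along them. So all three local properties hold at the apex. At a point $(a,\tau)$ with $\tau<1$ use the neighborhoods $N\times J$, where $N$ is a neighborhood of $a$ and $J\subset[0,1)$ is a compact interval that is a neighborhood of $\tau$ in $[0,1)$. Such a set is connected if $N$ is, it is homotopy equivalent to $N$, and it contracts in $U\times J$ if $N$ contracts in $U$.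
\end{proof}

\begin{lemma}\label{lem:product}
Let $Y=\prod_iY_i$ be a countable product of contractible continua. Then $Y$ is a contractible continuum. If all $Y_i$ are locally connected, or all are locally contractible, or all are locally $q$-acyclic, then $Y$ has the same property. For every space $A$, the power $X=A^\omega$ satisfies $X\cong X\times X$ and $X\cong X^\omega$.
\end{lemma}

\begin{proof}
The product of contractions of the $Y_i$ is a contraction of $Y$. Every neighborhood of $y\in Y$ contains a set $U=\prod_{i\le N}U_i\times\prod_{i>N}Y_i$ with $U_i$ a neighborhood of $y_i$. Choose neighborhoods $V_i\subset U_i$ of $y_i$ for $i\le N$ and put $V=\prod_{i\le N}V_i\times\prod_{i>N}Y_i$. If the $V_i$ are connected, so is $V$. If each $V_i$ contracts in $U_i$, then $V$ contracts in $U$, because the remaining factors are contractible. If the $V_i$ are compact and $q$-acyclic, then $V$ is compact and homotopy equivalent to $\prod_{i\le N}V_i$, which is $q$-acyclic. The last statement holds because a disjoint union of two, or of countably many, countably infinite index sets is countably infinite.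
\end{proof}

The contractibility of the factors is what allows local properties to pass to an infinite product: every neighborhood contains all but finitely many factors in full.

\section{Shrinking wedges and small retracts}\label{sec:wedge}

We want a contractible space with a point near which a fixed polyhedron $L$ reappears at every scale and cannot be killed locally. Let $L$ be a compact connected polyhedron with a vertex $v$. The \emph{shrinking wedge} of copies of $L$ is
\[
W(L)=\{x\in L^\omega: x_j\neq v\text{ for at most one }j\},\qquad w=(v,v,\dots).
\]
The condition that two coordinates differ from $v$ is open, so $W=W(L)$ is closed in $L^\omega$ and is a compactum. It is the union of the copies $L^{(j)}=\{x\in W:x_i=v\text{ for all }i\neq j\}$ of $L$, any two of which meet only in $w$. Replacing all coordinates except the $j$-th by $v$ is a retraction $\pi_j\colon W\to L^{(j)}$.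

\begin{lemma}\label{lem:wedge}
$W$ is a Peano continuum, and every neighborhood of $w$ contains $L^{(j)}$ for all large $j$. If $L$ is $q$-acyclic, then $W$ is locally $q$-acyclic.
\end{lemma}

\begin{proof}
$W$ is connected, as a union of connected sets through $w$. A point $x\ne w$ lies in a set $\{x_j\neq v\}=L^{(j)}\setminus\{w\}$, which is open in $W$ and in the polyhedron $L^{(j)}$; so small stars of $x$ in $L^{(j)}$ are arbitrarily small compact contractible neighborhoods of $x$ in $W$. For $m\ge0$ and a star $D$ of $v$ in $L$ let
\[
N=\{x\in W: x_j\in D\text{ for all }j\le m\}.
\]
These sets are arbitrarily small compact neighborhoods of $w$, by the definition of the product topology. The set $N$ is the union of the $L^{(j)}$ with $j>m$ and of copies of $D$ in $L^{(j)}$ for $j\le m$. All these pieces are connected and contain $w$, so $N$ is connected. This proves the first sentence.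

Apply the contraction of $D$ to $v$ in each of the first $m$ coordinates. It fixes $v$, so no new coordinate different from $v$ is created, and we obtain a deformation retraction of $N$ onto $\{x\in W:x_j=v\text{ for }j\le m\}\cong W$. It remains to show that $W$ is $q$-acyclic when $L$ is. Let $W_m\subset L^m$ be the set of points with at most one coordinate different from $v$. A point of $L^\omega$ lies in $W$ if and only if all its truncations lie in the $W_m$, so $W=\varprojlim W_m$, where the bonding maps delete the last coordinate. By (H4) it suffices to show that each $W_m$ is $q$-acyclic. Now $W_1=L$, and $W_{m+1}$ is the union of a copy of $W_m$ and a copy of $L$ that meet in one point $\ast$. In (H5), the map $H^{n-1}(W_m)\oplus H^{n-1}(L)\to H^{n-1}(\ast)$ is onto for every $n\ge1$, so $H^n(W_{m+1})$ embeds in $H^n(W_m)\oplus H^n(L)$, which is $0$ by induction.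
\end{proof}

In the cone $C(W)$ every copy of $L$ contracts, but only by passing through the apex. Away from the apex the copies remain retracts, and a further factor does not change this.

\begin{lemma}\label{lem:small}
Let $Z$ be a nonempty compactum and $X=C(W)\times Z$.
\begin{itemize}
\item[(a)] If $L$ is not contractible, then $X$ is not locally contractible.
\item[(b)] If $L$ is not $q$-acyclic, then $X$ is not locally $q$-acyclic.
\end{itemize}
\end{lemma}

\begin{proof}
Fix $z\in Z$. Let $x=((w,0),z)$, and let $U=W\times[0,1)\times Z$, an open neighborhood of $x$. The sets $A_j=L^{(j)}\times\{0\}\times\{z\}\cong L$ are retracts of $U$ under $\rho_j((y,\tau),z')=((\pi_j(y),0),z)$. Let $V\subset U$ be a neighborhood of $x$. Its trace on $W\times\{0\}\times\{z\}$ is a neighborhood of $w$ in this copy of $W$, so $A_j\subset V$ for some $j$ by Lemma~\ref{lem:wedge}. If $V$ contracts in $U$, we restrict the homotopy to $A_j$ and compose it with $\rho_j$; this contracts $A_j$ in itself, so $L$ is contractible. If $V$ is compact and $H^n(L;\mathbb Z/q)\ne0$ for some $n\ge1$, then $H^n(V;\mathbb Z/q)\ne0$ by (R).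
\end{proof}

\begin{example}\label{ex:earring}
Let $L=S^1$. Then $W$ is a sequence of circles through $w$ with diameters tending to $0$, and $X=C(W)^\omega$ is a contractible Peano continuum homeomorphic to its square, by Lemmas~\ref{lem:cone}, \ref{lem:product} and~\ref{lem:wedge}. Write $X=C(W)\times Z$, where $Z$ is the product of the other factors. Every neighborhood of $((w,0),z)$ contains one of the circles at the base of the first cone, and this circle is a retract of the open set where the first coordinate avoids the apex. So $X$ is not locally contractible, and it is neither a point nor $Q$.
\end{example}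

To get many spaces we need many labels that can be read off independently. It is tempting to replace the circle by spheres of various dimensions and to record the degrees in which small retracts have cohomology. This yields only countably many values.

\begin{remark}\label{rem:degrees}
Fix $q$. For a compactum $X$ let $D(X)$ be the set of $n\ge1$ for which there are a point $x$ and a neighborhood $U$ of $x$ such that every neighborhood of $x$ contains a compact retract $A$ of $U$ with $H^n(A;\mathbb Z/q)\neq0$. If $n,n'\in D(X)$, then $n+n'\in D(X\times X)$: a product $A\times A'$ of retracts is a retract of $U\times U'$, and $H^{n+n'}(A\times A')\ne0$ by (H7). So $D(X)$ is closed under addition when $X\cong X\times X$. A nonempty set of positive integers closed under addition is determined by its least element $m$ and its least element in each residue class modulo $m$ that it meets. There are only countably many such sets.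
\end{remark}

Degrees add under products, but the coefficient field does not change. This suggests labeling by primes.

\section{Labeling by primes}\label{sec:primes}

For a prime $p$, the \emph{Moore space} $L_p$ is the circle with a $2$-cell attached by a map of degree $p$. It is a compact connected $2$-dimensional polyhedron, and $L_2$ is the projective plane. It has one cell in each of the dimensions $0,1,2$, and its cellular cochain complex over $F=\mathbb Z/q$ is $F\xrightarrow{0}F\xrightarrow{p}F$. Multiplication by $p$ is invertible on $\mathbb Z/q$ for $q\ne p$ and is zero on $\mathbb Z/p$. By (H2),
\begin{equation}\label{eq:moore}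
L_p\text{ is $q$-acyclic for }q\neq p,\qquad H^1(L_p;\mathbb Z/p)\cong H^2(L_p;\mathbb Z/p)\cong\mathbb Z/p .
\end{equation}
In particular $L_p$ is not contractible.

\begin{example}
By (H7) and \eqref{eq:moore}, the product $L_2\times L_3$ has the mod $2$ cohomology of $L_2$, the mod $3$ cohomology of $L_3$, and the mod $q$ cohomology of a point for $q\ge5$. The product $L_2\times L_2$ has mod $2$ cohomology of dimensions $1,2,3,2,1$ in degrees $0,\dots,4$, the coefficients of $(1+u+u^2)^2$, so squaring creates new degrees. But $L_2\times L_2$ is still $3$-acyclic, so squaring creates no new prime, and $L_2\times L_2$ is not homeomorphic to $L_2\times L_3$.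
\end{example}

We now localize this computation at a point. Let $Y_p=C(W(L_p))$, where a vertex of $L_p$ has been fixed, and for a nonempty set $P$ of primes let
\[
X_P=\Big(\prod_{p\in P}Y_p\Big)^{\omega}.
\]
This is a countable product in which every factor is some $Y_p$ with $p\in P$, and each such $Y_p$ occurs.

\begin{proposition}\label{prop:XP}
$X_P$ is a contractible Peano continuum with $X_P\cong X_P\times X_P$ and $X_P\cong X_P^\omega$. It is not locally contractible. It is locally $q$-acyclic if and only if $q\notin P$.
\end{proposition}

\begin{proof}
Each $Y_p$ is a contractible Peano continuum by Lemmas~\ref{lem:wedge} and~\ref{lem:cone}, and the first sentence follows from Lemma~\ref{lem:product}. If $q\notin P$, then for every $p\in P$ the space $L_p$ is $q$-acyclic, so $W(L_p)$, $Y_p$ and $X_P$ are locally $q$-acyclic by Lemmas~\ref{lem:wedge}, \ref{lem:cone} and~\ref{lem:product}. If $p\in P$, write $X_P=Y_p\times Z$, where $Z$ is the product of the remaining factors. By \eqref{eq:moore} and Lemma~\ref{lem:small}, $X_P$ is neither locally $p$-acyclic nor locally contractible. Such a $p$ exists because $P\neq\emptyset$.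
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Proposition~\ref{prop:XP}, $P$ is the set of primes $q$ for which $X_P$ is not locally $q$-acyclic. Hence $X_P\cong X_{P'}$ implies $P=P'$. There are $2^{\aleph_0}$ nonempty sets of primes, so there are at least $\mathfrak c$ contractible Peano continua homeomorphic to their squares. With Lemma~\ref{lem:AR}(a), both numbers in the theorem equal $\mathfrak c$.
\end{proof}

To destroy local connectedness and keep the label, we add a contractible factor that is not locally connected and that no prime sees. Let $S=\{0\}\cup\{1/j:j\ge1\}$ and $T=C(S)$, and put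
\[
\widetilde X_P=\Big(T\times\prod_{p\in P}Y_p\Big)^\omega\cong X_P\times T^\omega .
\]

\begin{proposition}\label{prop:notPeano}
$\widetilde X_P$ is a contractible continuum homeomorphic to its square and to its $\omega$-th power. It is not locally connected. It is locally $q$-acyclic if and only if $q\notin P$.
\end{proposition}

\begin{proof}
The first sentence is Lemma~\ref{lem:product}. The component of $(0,0)$ in the open set $S\times[0,1)\subset T$ is $\{0\}\times[0,1)$, which is not open, so $T$ is not locally connected. The projection of $\widetilde X_P$ onto a factor $T$ is a continuous open surjection. It maps connected neighborhoods to connected neighborhoods, so it would transfer local connectedness from $\widetilde X_P$ to $T$.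

The sets $\{1/j\}$ and $S\cap[0,1/m]$ provide arbitrarily small compact neighborhoods of all points of $S$. They have covering dimension $0$, so they are $q$-acyclic by (H3); this is where we use that acyclicity imposes no condition on $H^0$. Thus $S$, and by Lemma~\ref{lem:cone} also $T$, is locally $q$-acyclic for every $q$. If $q\notin P$, all factors $T$ and $Y_p$ are locally $q$-acyclic, and so is $\widetilde X_P$ by Lemma~\ref{lem:product}. If $p\in P$, then $\widetilde X_P\cong Y_p\times Z$ for a compactum $Z\neq\emptyset$, and Lemma~\ref{lem:small}(b) applies.
\end{proof}

\section{A locally contractible compactum with retracts of all dimensions}\label{sec:B}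

In a locally contractible space the mechanism of Lemma~\ref{lem:small} is unavailable: if $V$ contracts in $U$, then every retract of $U$ contained in $V$ is contractible. A sequence of noncontractible retracts therefore cannot converge to a point. We let it converge to an infinite-dimensional contractible set instead, and we let the dimensions grow. The growth leaves, near each limit point, one more free coordinate that can be used to contract a small neighborhood.

\subsection{The construction}

Let $L$ be a nonempty compact polyhedron, $b\in L$ a vertex, and $\Lambda=C(L)\supset L$. The pair $(\Lambda,L)$ plays the role of a ball and its boundary. Points of $[0,1]\times\Lambda^\omega$ are written $(t,y)$ with $y=(y_1,y_2,\dots)$. For $k\ge1$ let $I_k=[\frac1{k+1},\frac1k]$ with endpoint set $\partial I_k$, and put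
\begin{align*}
E_k&=\{(t,y): t\in I_k,\ y_i=b\text{ for all }i>k\},\\
\partial E_k&=\{(t,y)\in E_k: t\in\partial I_k\text{ or }y_i\in L\text{ for some }i\le k\},\\
E_\infty&=\{0\}\times\Lambda^\omega,\qquad
B(L)=E_\infty\cup\bigcup_k\partial E_k\ \subset\ E=E_\infty\cup\bigcup_kE_k .
\end{align*}
Thus $(E_k,\partial E_k)\cong(I_k,\partial I_k)\times(\Lambda,L)^k$ as pairs. If $L$ has two points, then $\Lambda$ is an arc with endpoint set $L$, the set $E_k$ is a $(k+1)$-dimensional cube, $\partial E_k$ is its boundary sphere $S^k$, and $E_\infty$ is a Hilbert cube; see Figure~\ref{fig:B}.

\begin{figure}[ht]
\centering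
\begin{tikzpicture}[scale=1]
\fill[gray!25] (0,0) rectangle (1.6,1.6);
\fill[gray!12] (0,1.6)--(0.7,2.1)--(2.3,2.1)--(1.6,1.6)--cycle;
\fill[gray!40] (1.6,0)--(2.3,0.5)--(2.3,2.1)--(1.6,1.6)--cycle;
\draw (0,0) rectangle (1.6,1.6);
\draw (0,1.6)--(0.7,2.1)--(2.3,2.1)--(1.6,1.6);
\draw (1.6,0)--(2.3,0.5)--(2.3,2.1);
\draw[very thick] (1.6,0) rectangle (6.4,1.6);
\draw[line width=2.5pt,gray] (-3.2,0)--(-3.2,2.1);
\node at (4.4,0.8) {$\partial E_1\cong S^1$};
\node at (0.8,0.8) {$\partial E_2$};
\node at (-1.4,0.8) {$\cdots\ \partial E_4,\ \partial E_3$};
\node[left] at (-3.25,1.05) {$E_\infty$};
\draw[->] (-3.2,-0.5)--(6.9,-0.5) node[right] {$t$};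
\foreach \x/\l in {-3.2/0,0/{1/3},1.6/{1/2},6.4/1} \draw (\x,-0.42)--(\x,-0.58) node[below] {$\l$};
\end{tikzpicture}
\caption{The compactum $B(L)$ for a two-point space $L$. Over $[\frac12,1]$ lies the boundary of a rectangle (coordinates $t,y_1$), over $[\frac13,\frac12]$ the surface of a cube (coordinates $t,y_1,y_2$), and over $[\frac1{k+1},\frac1k]$ the boundary of a $(k+1)$-cube. Each sphere is attached along a face to the next one, and the spheres accumulate on the Hilbert cube $E_\infty$ over $t=0$.}
\label{fig:B}
\end{figure}

Write $B=B(L)$. We record four elementary properties.
\begin{itemize}
\item[(B1)] $B$ and $E$ are compacta. Indeed, both contain $E_\infty$, and a point with $t>0$ has a neighborhood that meets only finitely many of the closed sets $E_k$; so $B$ and $E$ are closed in $[0,1]\times\Lambda^\omega$.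
\item[(B2)] $B\cap\{t>\frac1{k+1}\}$ is an open subset both of $B$ and of $\bigcup_{j\le k}\partial E_j$, and the latter is a compact polyhedron: it is a union of product cells in $[\frac1{k+1},1]\times\Lambda^k$, when the interval is subdivided at the points $1/j$ and $L$ is a subcomplex of $\Lambda$.
\item[(B3)] $E\setminus B$ is the topological sum of the sets $E_k\setminus\partial E_k$. Indeed, over the interior of $I_k$ the space $E$ coincides with $E_k$ and $B$ coincides with $\partial E_k$, while all points of $E$ with $t=0$ or $t=1/j$ belong to $B$. So $E_k\setminus\partial E_k=(E\setminus B)\cap\{\frac1{k+1}<t<\frac1k\}$; these sets are disjoint, open in $E\setminus B$, and cover it.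
\item[(B4)] (Sliding) If $(t,y)\in E_k$ and $0<t'\le t$, then $(t',y)\in E_{k'}$ for some $k'\ge k$. Indeed, $t'\in(0,\frac1k]$ lies in some $I_{k'}$ with $k'\ge k$, and $y_i=b$ for $i>k'$.
\end{itemize}

\begin{lemma}\label{lem:retr}
Each $\partial E_k$ is a retract of $B$.
\end{lemma}

\begin{proof}
Let $r_k(t,y)=(t',y')$, where $t'$ is the point of $I_k$ nearest to $t$, $y'_i=y_i$ for $i\le k$, and $y'_i=b$ for $i>k$. This is a continuous map into $E_k$ that fixes $E_k$ pointwise. Let $(t,y)\in B$. If $t$ is not interior to $I_k$, then $t'\in\partial I_k$, so $r_k(t,y)\in\partial E_k$. If $t$ is interior to $I_k$, then $(t,y)$ already lies in $\partial E_k$ and is fixed.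
\end{proof}

\subsection{Local contractibility}

By (B4) one can slide $E$ into $E_\infty$ by decreasing $t$. In $B$ this motion is blocked, since it enters the missing sets $E_k\setminus\partial E_k$. It is not blocked for a point with $y_{n}\in L$, as long as only sets $E_k$ with $k\ge n$ are involved: in Figure~\ref{fig:B}, such a point lies on a face of every further cube. So we first push one coordinate into $L$. A neighborhood $U$ of a point of $E_\infty$ restricts only coordinates up to some $N$, and we push the coordinate $N+1$. This cannot be done on all of $\Lambda$ while keeping $L$ inside $L$, but it can be done near any given point of $\Lambda$, and that is enough because we may choose the smaller neighborhood $V$.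

\begin{lemma}\label{lem:push}
Every $a\in\Lambda$ has an open neighborhood $O$ with a homotopy $g_s\colon O\to\Lambda$, $0\le s\le1$, such that $g_0$ is the inclusion, $g_1$ is constant with value $e\in L$, and $g_s(O\cap L)\subset L$ for all $s$.
\end{lemma}

\begin{proof}
If $a\notin L$, let $O=\Lambda\setminus L$; contract it to the apex and then move along the segment from the apex to $e=b$. The last condition is void. If $a\in L$, let $D$ be an open neighborhood of $a$ in $L$ with a homotopy $d_s\colon D\to L$ from the inclusion to the constant map with value $e=a$, for instance the interior of a star of $a$. Put $O=D\times[0,1)$ and $g_s(l,\tau)=(d_s(l),(1-s)\tau)$.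
\end{proof}

\begin{proposition}\label{prop:LC}
$B(L)$ is locally contractible.
\end{proposition}

\begin{proof}
At points with $t>0$ this follows from (B2). Let $(0,a)\in E_\infty$. It suffices to treat a basic neighborhood
\[
U=\{(t,y)\in B:t<\eta,\ y_i\in O_i\text{ for }i\le N\},
\]
with $O_i$ open in $\Lambda$ and $a_i\in O_i$. For $i\le N$ choose an open $O_i'\ni a_i$ that contracts in $O_i$; this is possible as $\Lambda$ is a polyhedron. Let $O'_{N+1}$, $g_s$ and $e$ be given by Lemma~\ref{lem:push} for $a_{N+1}$, and put
\[
V=\{(t,y)\in B:t<\min(\eta,\tfrac1{N+1}),\ y_i\in O'_i\text{ for }i\le N+1\}.
\]
If $(t,y)\in V\cap E_k$, then $\frac1{k+1}\le t<\frac1{N+1}$, so $k\ge N+1$: the coordinate $y_{N+1}$ is free in every $E_k$ that meets $V$. We contract $V$ in $U$ by three successive homotopies.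

\emph{Step 1.} Replace $y_{N+1}$ by $g_s(y_{N+1})$. A point of $E_\infty$ stays in $E_\infty$. A point of $\partial E_k$ stays in $E_k$ because $N+1\le k$. It stays in $\partial E_k$, because either $t\in\partial I_k$, or $y_i\in L$ for some $i\le k$ with $i\neq N+1$, and these conditions are unaffected; or $y_{N+1}\in L$, and then $g_s(y_{N+1})\in L$. At the end $y_{N+1}=e\in L$.

\emph{Step 2.} Replace $t$ by $(1-s)t$. A point of $E_\infty$ does not move. For a point of $E_k$ and $s<1$, the new point lies in some $E_{k'}$ with $k'\ge k\ge N+1$ by (B4), and it lies in $\partial E_{k'}$ because $y_{N+1}=e\in L$. For $s=1$ it lies in $E_\infty$.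

\emph{Step 3.} In $E_\infty$ all coordinates are free. Contract $O'_i$ in $O_i$ for $i\le N$, and contract $\Lambda$ in the coordinates $i>N$.

In all steps $t$ does not increase and $y_i$ remains in $O_i$ for $i\le N$, so the homotopies stay in $U$.
\end{proof}

\subsection{The torsion case}

For a two-point space $L$ the retracts $\partial E_k\cong S^k$ have cohomology modulo every prime and carry no label. From now on $L=L_p$, $\Lambda=C(L_p)$ is a contractible $3$-dimensional compact polyhedron, and $B_p=B(L_p)$. In the exact sequence of $(\Lambda,L)$ the map $H^0(\Lambda)\to H^0(L)$ is an isomorphism, since $L$ is connected, and $H^n(\Lambda)=0$ for $n\ge1$. So $H^0(\Lambda,L)=H^1(\Lambda,L)=0$ and $H^n(\Lambda,L)\cong H^{n-1}(L)$ for $n\ge2$. By \eqref{eq:moore},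
\begin{equation}\label{eq:pair}
H^*(\Lambda,L;\mathbb Z/q)=0\ \text{ for }q\ne p,\qquad H^3(\Lambda,L;\mathbb Z/p)\cong\mathbb Z/p .
\end{equation}
For $k=1$, the set $\partial E_1=\partial I_1\times\Lambda\cup I_1\times L$ consists of two cones over $L$ joined by a cylinder. Cutting at $t=\frac34$ gives two contractible halves that meet in a copy of $L$, and (H5) gives $H^3(\partial E_1;\mathbb Z/p)\cong H^2(L;\mathbb Z/p)\neq0$. In general:

\begin{lemma}\label{lem:3k}
$H^{3k}(\partial E_k;\mathbb Z/p)\ne0$ for every $k\ge1$.
\end{lemma}

\begin{proof}
By (H7), $H^{3k+1}(E_k,\partial E_k)$ contains $H^1(I_k,\partial I_k)\otimes H^3(\Lambda,L)^{\otimes k}$, which is nonzero by \eqref{eq:pair}. Since $E_k\cong I_k\times\Lambda^k$ is contractible and $3k\ge1$, both $H^{3k}(E_k)$ and $H^{3k+1}(E_k)$ vanish, and the exact sequence of the pair gives $H^{3k}(\partial E_k)\cong H^{3k+1}(E_k,\partial E_k)$.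
\end{proof}

\section{Tameness and the proof of Theorem~\ref{thm:classes}}\label{sec:tame}

By Lemmas~\ref{lem:retr} and~\ref{lem:3k}, $B_p$ has mod $p$ cohomology in infinitely many degrees. In the cone over $B_p$ this cohomology dies, but it persists in every compact set that contains the base and avoids the apex. The second invariant detects this without reference to the cone structure.

A compactum $K$, possibly empty, is \emph{$q$-finite} if $H^n(K;\mathbb Z/q)=0$ for all sufficiently large $n$. A compactum $X$ is \emph{$q$-tame} if for every compact $K$ and open $U$ with $K\subset U\subset X$ there is a $q$-finite compact $M$ with $K\subset M\subset U$. This is a topological property. It concerns compact sets of any size, and we verify it from small pieces by Mayer--Vietoris. That argument needs control of the intersections of the pieces. It also raises the degree by one at each step, so it preserves $q$-finiteness where it would not preserve $q$-acyclicity: a circle is a union of two arcs.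

A \emph{$q$-base} of a compactum $X$ is a family $\mathcal K$ of $q$-finite compact subsets, closed under finite intersections, such that every point of $X$ has arbitrarily small neighborhoods in $\mathcal K$. By (H3), all compact subsets of a compact polyhedron form a $q$-base for every $q$.

\begin{lemma}\label{lem:base}
\begin{itemize}
\item[(a)] A compactum with a $q$-base is $q$-tame.
\item[(b)] If a nonempty compactum $A$ has a $q$-base, then so does $C(A)$.
\item[(c)] A countable product of contractible continua with $q$-bases has a $q$-base.
\end{itemize}
In particular, the point and $Q$ are $q$-tame for every $q$.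
\end{lemma}

\begin{proof}
(a) We show by induction on $r$ that a union of $r$ members of $\mathcal K$ is $q$-finite. The case $r=1$ is the hypothesis. Let $A=K_1\cup\dots\cup K_{r-1}$. Then $A$ and $A\cap K_r=\bigcup_{j<r}(K_j\cap K_r)$ are unions of $r-1$ members, and in the exact sequence
\[
H^{n-1}(A\cap K_r)\to H^n(A\cup K_r)\to H^n(A)\oplus H^n(K_r)
\]
the outer terms vanish for large $n$. Given $K\subset U$, every point of $K$ has a neighborhood in $\mathcal K$ contained in $U$. Finitely many of these cover $K$, and their union is the required $M$.

(b) Take $\emptyset$, all subcones $C^{\ge\sigma}(A)$, and all sets $K\times[\sigma,\sigma']$ with $K\in\mathcal K$ and $0\le\sigma\le\sigma'<1$. Two subcones meet in a subcone. The intersection of $K\times[\sigma,\sigma']$ with a subcone is empty or of the form $K\times[\sigma'',\sigma']$, and its intersection with $K'\times[\kappa,\kappa']$ is $(K\cap K')\times([\sigma,\sigma']\cap[\kappa,\kappa'])$. Subcones are contractible and $K\times[\sigma,\sigma']\simeq K$, so all members are $q$-finite. They contain arbitrarily small neighborhoods of all points, as in Lemma~\ref{lem:cone}.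

(c) Let $Y=\prod_iY_i$, with $q$-bases $\mathcal K_i$. We may add $Y_i$ to $\mathcal K_i$, since $Y_i$ is contractible. Take all $\prod_iK_i$ with $K_i\in\mathcal K_i$ and $K_i=Y_i$ for all but finitely many $i$. Intersections are taken coordinatewise, so the family is closed under them, and it contains arbitrarily small neighborhoods of all points. A nonempty member is homotopy equivalent to $\prod_{i\le N}K_i$ for some $N$. If $H^n(K_i)=0$ for $n>n_i$, then (H7) gives $H^n(\prod_{i\le N}K_i)=0$ for $n>n_1+\dots+n_N$.

The point and $[0,1]$ are polyhedra, so the last statement follows from (c) and (a).
\end{proof}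

The heart of the matter is a $q$-base for $B_p$. A neighborhood $K$ of a point of $E_\infty$ meets infinitely many $\partial E_k$ and does not slide into $E_\infty$. We fill it in to a set $K^E\subset E$ that does slide, and we show that mod $q$ cohomology does not notice the filling.

\begin{proposition}\label{prop:qbase}
If $q\ne p$, then $B_p$ has a $q$-base.
\end{proposition}

\begin{proof}
Write $B=B_p$ and take coefficients in $\mathbb Z/q$. Let $\mathcal K$ consist of
\begin{itemize}
\item[(I)] all compact subsets of $B\cap\{t>0\}$;
\item[(II)] all sets $K=\{(t,y)\in B:t\le\frac1M,\ y_i\in K_i\text{ for }i\le N\}$, where $M>N\ge0$ are integers and $K_1,\dots,K_N\subset\Lambda$ are compact.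
\end{itemize}
The intersection of a set of type (I) with any member is of type (I). The intersection of two sets of type (II), with data $M,N,K_i$ and $M',N',K'_i$, is of type (II) with data $\max(M,M')>\max(N,N')$ and $K_i\cap K_i'$, where undefined $K_i$ or $K'_i$ are read as $\Lambda$. Points with $t>0$ have arbitrarily small neighborhoods of type (I). Points $(0,a)$ have arbitrarily small neighborhoods of type (II): take $M$ large and $K_i$ small compact neighborhoods of $a_i$. A set of type (I) lies in $\{t>\frac1{k+1}\}$ for some $k$, hence in a compact polyhedron by (B2), and it is $q$-finite by (H3).

Let $K$ be a nonempty set of type (II) and let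
\[
K^E=\{(t,y)\in E:t\le\tfrac1M,\ y_i\in K_i\text{ for }i\le N\},
\]
so that $K=K^E\cap B$. By (B3), $K^E\setminus K$ is the topological sum of the sets $G_k=K^E\cap(E_k\setminus\partial E_k)$. On $E_k\setminus\partial E_k$ we have $\frac1{k+1}<t<\frac1k$ and $y_i\notin L$ for all $i\le k$. So $G_k=\emptyset$ for $k<M$, while for $k\ge M$ the condition $t\le\frac1M$ is automatic and
\[
G_k\cong(I_k\setminus\partial I_k)\times\prod_{i\le N}(K_i\setminus L)\times(\Lambda\setminus L)^{k-N}.
\]
This is the complement of the subspace in the pair $(I_k,\partial I_k)\times\prod_{i\le N}(K_i,K_i\cap L)\times(\Lambda,L)^{k-N}$. By (H6) and (H7),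
\[
H^*_c(G_k)\cong H^*(I_k,\partial I_k)\otimes\bigotimes_{i\le N}H^*(K_i,K_i\cap L)\otimes H^*(\Lambda,L)^{\otimes(k-N)} .
\]
We have no control of the groups $H^*(K_i,K_i\cap L)$ and need none. Since $k\ge M>N$, at least one factor $H^*(\Lambda,L)$ is present, and it vanishes by \eqref{eq:pair} because $q\neq p$. So $H_c^*(G_k)=0$ for all $k$. By (H6), $H^*(K^E,K)\cong\bigoplus_kH^*_c(G_k)=0$, and the exact sequence of the pair gives $H^n(K)\cong H^n(K^E)$ for all $n$.

By (B4) the homotopy $(t,y)\mapsto((1-s)t,y)$ stays in $E$, and it preserves the conditions defining $K^E$. It is a deformation retraction of $K^E$ onto $K^E\cap E_\infty=\{0\}\times\prod_{i\le N}K_i\times\prod_{i>N}\Lambda$. This set is homotopy equivalent to $\prod_{i\le N}K_i$, a compact subset of the $3N$-dimensional polyhedron $\Lambda^N$. By (H3), $H^n(K)=0$ for $n>3N$.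
\end{proof}

Let $Y'_p=C(B_p)$, and for a nonempty set $P$ of primes let
\[
X'_P=\Big(\prod_{p\in P}Y'_p\Big)^\omega .
\]

\begin{proposition}\label{prop:XPprime}
$X'_P$ is a contractible, locally contractible continuum homeomorphic to its square and to its $\omega$-th power. It is $q$-tame if and only if $q\notin P$. It is not an AR.
\end{proposition}

\begin{proof}
The first sentence follows from Proposition~\ref{prop:LC} and Lemmas~\ref{lem:cone} and~\ref{lem:product}. If $q\notin P$, then $B_p$ has a $q$-base for each $p\in P$ by Proposition~\ref{prop:qbase}, and Lemma~\ref{lem:base} shows in turn that $Y'_p$ and $X'_P$ have $q$-bases and that $X'_P$ is $q$-tame.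

Let $p\in P$. Write $X'_P=Y'_p\times Z$ and fix $z\in Z$. Let $K=B_p\times\{0\}\times\{z\}$, and let $U=B_p\times[0,1)\times Z$, which is open. For each $k$ the set $A_k=\partial E_k\times\{0\}\times\{z\}\subset K$ is a retract of $U$: project to $B_p$ and apply the retraction of Lemma~\ref{lem:retr}. If $M$ is compact and $K\subset M\subset U$, then $H^{3k}(M;\mathbb Z/p)\neq0$ for every $k$, by (R) and Lemma~\ref{lem:3k}. So no such $M$ is $p$-finite, and $X'_P$ is not $p$-tame.

If $X'_P$ were an AR, it would be a point or $Q$ by Theorem~\ref{thm:vanmill}, hence $q$-tame for every $q$ by Lemma~\ref{lem:base}. This is false, since $P\ne\emptyset$.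
\end{proof}

\begin{remark}
The last step can avoid Theorem~\ref{thm:vanmill}. Suppose $X'_P\subset Q$ and $r\colon Q\to X'_P$ is a retraction. With $p,K,U,A_k$ as above, the $p$-tameness of $Q$ gives a $p$-finite compact $M$ with $K\subset M\subset r^{-1}(U)$. Each $A_k$ is a retract of $r^{-1}(U)$, so (R) gives $H^{3k}(M;\mathbb Z/p)\ne0$ for all $k$, a contradiction.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:classes}]
By Lemma~\ref{lem:AR}(c), an AR is locally contractible and a locally contractible continuum is Peano, so every contractible continuum homeomorphic to its square belongs to exactly one of the four classes. The point and $Q$ are ARs by Lemma~\ref{lem:AR}(b), they are contractible continua homeomorphic to their squares, and by Theorem~\ref{thm:vanmill} class (1) has no other members.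

Let $P$ range over the $\mathfrak c$ nonempty sets of primes. The spaces $X'_P$ lie in class (2) by Proposition~\ref{prop:XPprime}, and $P$ is the set of primes $q$ for which $X'_P$ is not $q$-tame. The spaces $X_P$ lie in class (3) by Proposition~\ref{prop:XP} and the spaces $\widetilde X_P$ in class (4) by Proposition~\ref{prop:notPeano}; in both cases $P$ is the set of primes $q$ for which the space is not locally $q$-acyclic. So each family consists of $\mathfrak c$ pairwise non-homeomorphic spaces, all homeomorphic to their $\omega$-th powers. By Lemma~\ref{lem:AR}(a), each of the classes (2)--(4) has exactly $\mathfrak c$ homeomorphism types.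
\end{proof}

\begin{thebibliography}{9}

\bibitem{Bredon}
Bredon, \emph{Sheaf Theory}.

\bibitem{DV}
Jan Dud\'ak and Benjamin Vejnar, \emph{Compact spaces homeomorphic to their respective squares}, arXiv:2401.07633 (2024).

\bibitem{Spanier}
Spanier, \emph{Algebraic Topology}.

\end{thebibliography}
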